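\title{A subtraction game with real moves whose Nim values are not periodic}

\begin{abstract}
In the subtraction game $G(S)$ two players alternately shorten a string of real length by an amount taken from a finite set $S$ of positive real numbers, and the player who cannot move loses. When $S$ consists of integers, the Nim values of the integer positions are ultimately periodic. We show that the Nim value function need not be ultimately periodic for real $S$: for $S=\{1,\,1+\sqrt2,\,2+\sqrt2\}$ even the set of losing positions is not ultimately periodic, because its shape is driven by an irrational rotation. For $S=\{a,b,a+b\}$ with $a<b$, periodicity fails exactly when $b/a$ is irrational and $\lfloor b/a\rfloor$ is even. With at most two moves the Nim values are always purely periodic, and nonperiodic examples exist with any number $k\ge3$ of moves.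
\end{abstract}

\section{The game and the question}\label{sec:intro}

Let $S$ be a finite nonempty set of positive real numbers. The game $G(S)$, called subtraction Nim with continuous parameters or Continim, is played on positions $x\in\mathbb{R}_{\ge0}$, which one may picture as the length of a string. A move from $x$ chooses some $s\in S$ with $s\le x$ and goes to $x-s$; the positions $x-s$ reached in this way are the \emph{options} of $x$. Two players move alternately, and the player who cannot move loses. For a finite set $A$ of nonnegative integers, $\operatorname{mex}A$ is the least nonnegative integer not in $A$. The \emph{Nim value function} $g_S:\mathbb{R}_{\ge0}\to\mathbb{Z}_{\ge0}$ is defined by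
\begin{equation}\label{eq:mex}
g_S(x)=\operatorname{mex}\{g_S(x-s): s\in S,\ s\le x\}.
\end{equation}
Every move lowers $x$ by at least $\min S$, so the recursion terminates. We have $g_S(x)=0$ for $x<\min S$, and $g_S(x)\le|S|$ for all $x$ because $x$ has at most $|S|$ options. By \eqref{eq:mex}, $g_S(x)=0$ exactly when no option of $x$ has value $0$. The positions at which the player to move loses against best play obey the same rule (a position is lost exactly when no option is lost), so we call $x$ \emph{losing} if $g_S(x)=0$ and \emph{winning} otherwise.

A function $f$ on $\mathbb{R}_{\ge0}$ is \emph{periodic} if there are $p>0$ and $x_0\ge0$ with $f(x+p)=f(x)$ for all $x\ge x_0$. Thus periodic means ultimately periodic; if $x_0=0$ is possible, $f$ is \emph{purely periodic} with period $p$. A subset of $\mathbb{R}_{\ge0}$ is ultimately periodic if its indicator function is periodic.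

When $S$ consists of positive integers, the sequence $g_S(0),g_S(1),\dots$ is known to be ultimately periodic, and the reason is a pigeonhole argument. Put $M=\max S$. For $n\ge M$ every move is available, so the window $w_n=(g_S(n-M),\dots,g_S(n-1))$ determines $g_S(n)$, and hence $w_{n+1}$, by a rule that does not depend on $n$. There are at most $(|S|+1)^M$ windows, so $w_{n+p}=w_n$ for some $n\ge M$ and $p\ge1$, and then $g_S(k+p)=g_S(k)$ for all $k\ge n-M$. The following question is posed in \cite{Moriwaki}.

\begin{quote}
\emph{Is $g_S$ periodic for every finite nonempty set $S$ of positive real numbers?}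
\end{quote}

For real $S$ the window is the restriction of $g_S$ to an interval $[x-M,x)$, and there are infinitely many functions on an interval, so the pigeonhole argument gives nothing. The simplest cases nevertheless suggest a positive answer. If all ratios of elements of $S$ are rational, the game reduces to an integer game (Lemma~\ref{lem:scale}). If $S=\{a,b\}$, then $g_S$ is purely periodic with period $a+b$, even when $b/a$ is irrational (Proposition~\ref{prop:two}). The answer is negative all the same, and three moves suffice.

\begin{theorem}\label{thm:main}
Let $h\ge1$ be an integer, let $r\in(0,1)$ be irrational, and put $b=2h+r$. Let $S=\{1,b,b+1\}\cup T$, where $T$ is any subset, possibly empty, of $\{3,5,\dots,2h-1\}$. Then $g_S^{-1}(0)$ is not ultimately periodic. In particular, $g_S$ is not periodic.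
\end{theorem}

The choice $h=1$, $r=\sqrt2-1$ gives $S=\{1,\,1+\sqrt2,\,2+\sqrt2\}$. The parity condition on $\lfloor b\rfloor$ cannot be dropped, and the family $\{a,b,a+b\}$ can be classified completely.

\begin{theorem}\label{thm:class}
Let $0<a<b$ be real numbers and $S=\{a,b,a+b\}$. Then $g_S$ fails to be periodic if and only if $b/a$ is irrational and $\lfloor b/a\rfloor$ is even. If $b/a=2h-\rho$ with an integer $h\ge1$ and $0\le\rho<1$, then $g_S$ is purely periodic with period $b+2ha$.
\end{theorem}

\begin{theorem}\label{thm:size}
If $|S|\le2$, then $g_S$ is purely periodic. For every $k\ge3$ there is a set $S$ with $|S|=k$ for which $g_S$ is not periodic.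
\end{theorem}

In the games of Theorem~\ref{thm:main} the half-line splits into blocks, and each block passes to the next a single real number, a phase in $[0,1)$ that advances by $r$ modulo $1$. Section~\ref{sec:hand} finds this phase by hand in the example above, Section~\ref{sec:losing} determines the losing set in general, and Section~\ref{sec:nonper} reads the phase off the lengths of the losing intervals. Section~\ref{sec:odd} treats the other parity, where the phase stays at $0$.

\section{Recognizing Nim values}\label{sec:tools}

Every proof below guesses $g_S$, or its zero set, and then verifies the guess. The first lemma says that a local verification suffices. For a set $A\subseteq\mathbb{R}$ we write $A+s=\{y+s:y\in A\}$.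

\begin{lemma}\label{lem:unique}
\begin{enumerate}
\item[(a)] If $f:\mathbb{R}_{\ge0}\to\mathbb{Z}_{\ge0}$ satisfies $f(x)=\operatorname{mex}\{f(x-s):s\in S,\ s\le x\}$ for all $x$, then $f=g_S$.
\item[(b)] If $P\subseteq\mathbb{R}_{\ge0}$ satisfies $\mathbb{R}_{\ge0}\setminus P=\bigcup_{s\in S}(P+s)$, then $P=g_S^{-1}(0)$.
\end{enumerate}
\end{lemma}

\begin{proof}
Use induction on $\lfloor x/\min S\rfloor$, which is smaller for every option of $x$ than for $x$. In (a), if $f$ and $g_S$ agree on the options of $x$, they agree at $x$. In (b), $x\in P+s$ means that $s\le x$ and $x-s\in P$, so the hypothesis says that $x\in P$ exactly when no option of $x$ lies in $P$. The set $g_S^{-1}(0)$ has the same property, so if the two sets contain the same options of $x$, then $x$ lies in both or in neither.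
\end{proof}

\begin{lemma}\label{lem:scale}
\begin{enumerate}
\item[(a)] For $\lambda>0$ we have $g_{\lambda S}(\lambda x)=g_S(x)$. Hence $g_S$ is (purely) periodic with period $p$ if and only if $g_{\lambda S}$ is (purely) periodic with period $\lambda p$.
\item[(b)] If $S=dS'$ with $d>0$ and $S'$ a finite set of positive integers, then $g_S(x)=g_{S'}(\lfloor x/d\rfloor)$, and $g_S$ is periodic.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The function $x\mapsto g_S(x/\lambda)$ satisfies the recursion for $\lambda S$; apply Lemma~\ref{lem:unique}(a).

(b) For $s'\in S'$ we have $ds'\le x$ if and only if $s'\le\lfloor x/d\rfloor$, and $\lfloor(x-ds')/d\rfloor=\lfloor x/d\rfloor-s'$. So $x\mapsto g_{S'}(\lfloor x/d\rfloor)$ satisfies the recursion for $S$ and equals $g_S$. By Section~\ref{sec:intro} there are integers $p\ge1$ and $n_0$ with $g_{S'}(n+p)=g_{S'}(n)$ for all integers $n\ge n_0$, and then $g_S(x+dp)=g_S(x)$ for $x\ge dn_0$.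
\end{proof}

To prove pure periodicity with period $q$ we want to check one period only. The difficulty is that a move $s$ from $mq+z$ with $0\le z<s$ does not exist when $m=0$ and lands in the previous period when $m\ge1$. The next lemma avoids the case distinction by asking that such moves be harmless and never needed.

\begin{lemma}\label{lem:period}
Let $q\ge\max S$ and $f:[0,q)\to\mathbb{Z}_{\ge0}$. For $z\in[0,q)$ and $s\in S$, call $z-s$ a \emph{direct} option of $z$ if $s\le z$, and call $z-s+q$ a \emph{wrapped} option of $z$ if $s>z$; both lie in $[0,q)$. Suppose that for every $z\in[0,q)$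
\begin{enumerate}
\item[(i)] no direct or wrapped option of $z$ has $f$-value $f(z)$, and
\item[(ii)] every integer $j$ with $0\le j<f(z)$ is the $f$-value of a direct option of $z$.
\end{enumerate}
Then $g_S$ is purely periodic with period $q$ and agrees with $f$ on $[0,q)$.
\end{lemma}

\begin{proof}
Extend $f$ to $\mathbb{R}_{\ge0}$ with period $q$, and let $x=mq+z$ with $z\in[0,q)$. The set of values of the options of $x$ contains the values of all direct options of $z$ and is contained in the set of values of the direct and wrapped options of $z$. By (ii) it contains $0,\dots,f(z)-1$, and by (i) it omits $f(z)$. Its mex is therefore $f(z)=f(x)$, and Lemma~\ref{lem:unique}(a) applies.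
\end{proof}

\section{One or two moves}\label{sec:two}

For real $w$ let $\varepsilon(w)\in\{0,1\}$ be the parity of $\lfloor w\rfloor$, so that $\varepsilon(w\pm1)=1-\varepsilon(w)$. This is the Nim value function of the game with the single move $1$, and it is the pattern that appears wherever only the shortest move matters.

\begin{proposition}\label{prop:two}
If $S=\{a\}$, then $g_S(x)=\varepsilon(x/a)$, which is purely periodic with period $2a$. If $S=\{a,b\}$ with $a<b$, then $g_S$ is purely periodic with period $a+b$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:scale}(a) we may take $a=1$. For $S=\{1\}$, the function $\varepsilon$ vanishes on $[0,1)$ and satisfies $\varepsilon(x)=\operatorname{mex}\{\varepsilon(x-1)\}$ for $x\ge1$, so $g_S=\varepsilon$ by Lemma~\ref{lem:unique}(a).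

Let $S=\{1,b\}$ with $b>1$. We apply Lemma~\ref{lem:period} with $q=b+1$ and
\[
f(z)=\begin{cases}\varepsilon(z), & 0\le z<b,\\ 2-\varepsilon(z), & b\le z<b+1.\end{cases}
\]
Let $z<b$. If $z\ge1$, the move $1$ gives a direct option of value $1-\varepsilon(z)$; if $z<1$, it wraps to $z+b\in[b,b+1)$, whose value is at least $1$ while $f(z)=0$. The move $b$ wraps to $z+1$, whose value is $\varepsilon(z+1)=1-\varepsilon(z)$ or $2-\varepsilon(z+1)=1+\varepsilon(z)$, and neither equals $\varepsilon(z)$. This gives (i). For (ii), if $f(z)=1$ then $z\ge1$ and $f(z-1)=0$.

Let $b\le z<b+1$. Both options are direct: $z-b\in[0,1)$ has value $0$, and $z-1\in[b-1,b)$ has value $1-\varepsilon(z)$. The mex of $\{0,1-\varepsilon(z)\}$ is $1$ if $\varepsilon(z)=1$ and $2$ if $\varepsilon(z)=0$, which is $2-\varepsilon(z)$. So (i) and (ii) hold.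
\end{proof}

The irrationality of $b$ does no harm here because the game forgets. The alternating pattern is cut at $b$, possibly in the middle of a losing interval, but the options of a position in $[b+1,b+2)$ lie in $[b,b+1)$ and $[1,2)$, which are winning throughout. So a full unit interval of losing positions starts at $b+1$, exactly as at $0$, and the place of the cut is not recorded. The third move $b+1$ is what makes the game remember it.

\section{Three moves: the first blocks by hand}\label{sec:hand}

Let $r=\sqrt2-1\approx0.414$, $b=2+r$ and $S=\{1,b,b+1\}$. We use only $2r<1<3r$ and scan the half-line from left to right; a position is winning exactly when some option is losing.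

\emph{Block $0$.} Below $b$ only the move $1$ exists, so $[0,1)$ is losing, $[1,2)$ is winning, and $[2,b)$ is losing. At $b$ the pattern is cut, and the last losing interval has length $r$ only. All of $[b,2b)$ is winning: from $[b,b+1)$ move by $b$ and from $[b+1,b+2)$ by $b+1$ into $[0,1)$, and from $[b+2,2b)$ move by $b$ into $[2,b)$.

\emph{Block $1$.} Write $x=2b+y$. For $0\le y<1$ the moves $1$ and $b$ land in $[b,2b)$ and reach only winning positions. The move $b+1$ lands at $b-1+y=1+r+y\in[b-1,b)$, the unit interval just before the cut, and this point is losing exactly when $y\ge1-r$. So the new block starts with the losing interval $y\in[0,1-r)$, shorter than in block $0$ by the length of the cut interval, and $[1-r,1)$ is winning. For $1\le y<b$ both long moves land in $[b,2b)$, so only the move $1$ matters: $[1,2-r)$ is winning, and $[2-r,b)$ is losing because there $y-1\in[1-r,1+r)\subseteq[1-r,2-r)$. The alternating pattern has been shifted left by $r$, and the cut at $y=b$ now leaves an interval of length $2r$. Again $y\in[b,2b)$ is winning: the moves $b$, $1$, $b+1$, $b$ reach a losing position from $[b,b+1-r)$, $[b+1-2r,b+1)$,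 $[b+1,b+2-r)$, $[b+2-r,2b)$ respectively.

\emph{Block $2$.} Write $x=4b+y$. For $0\le y<1$ the move $b+1$ lands at the point $1+r+y$ of block $1$, which is losing exactly when $y\ge1-2r$. The pattern is now shifted by $2r$: $[0,1-2r)$ is losing, $[1-2r,2-2r)$ is winning, and $[2-2r,3-2r)$ is losing. This interval is complete, because $3-2r<b$. The point $y=b$ falls into the winning interval $[3-2r,4-2r)$, and the positions $[b,b+1-2r)=[2+r,3-r)$ that the move $b$ takes to $[0,1-2r)$ lie inside that interval, so they were winning anyway. For $y\in[b+1-2r,b+1)$ the move $b$ lands in the winning interval $[1-2r,1)$ and the move $b+1$ in the winning end of block $1$. Hence the alternation survives until $y=b+1=3+r$ and leaves one more losing interval $[4-2r,3+r)$, of length $3r-1$.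

The shifts are $0$, $r$, $2r$, and the cut interval of block $2$ has length $3r-1$: these are the fractional parts of $nr$. Figure~\ref{fig:blocks} aligns the blocks so that the common alternating pattern is visible.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.55cm,y=0.75cm]
\foreach \a in {0,2,4,6} \fill[gray!20] (\a,-3.5) rectangle (\a+1,0.5);
\foreach \a in {0,...,7} \node[below] at (\a,-3.5) {\small $\a$};
\foreach \n/\s/\e in {0/0/4.828,1/0.414/5.243,2/0.828/6.657,3/0.243/5.071} {
  \draw[|-|] (\s,-\n) -- (\e,-\n);
  \node[left] at (-0.15,-\n) {\small $n=\n$};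
}
\foreach \n/\s/\e in {0/0/1,0/2/2.414,1/0.414/1,1/2/2.828,2/0.828/1,2/2/3,2/4/4.243,3/0.243/1,3/2/2.657}
  \draw[line width=3pt] (\s,-\n) -- (\e,-\n);
\end{tikzpicture}
\caption{The game $S=\{1,b,b+1\}$ with $b=2+r$ and $r=\sqrt2-1$. The half-line is cut into consecutive blocks starting at $0$, $2b$, $4b$, $6b+1$. Row $n$ shows block $n$, translated so that it starts at the fractional part $t_n$ of $nr$. Thick segments are the losing positions; they lie in the shaded strips $[2j,2j+1)$. The last thick segment of row $n$ has length $t_{n+1}$, and each row ends with a winning stretch of length $b$.}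
\label{fig:blocks}
\end{figure}

\section{The losing set when $\lfloor b\rfloor$ is even}\label{sec:losing}

In this section $h\ge1$ is an integer, $r\in(0,1)$ is arbitrary, rational or not, and $b=2h+r$. Let
\[
W=\bigcup_{j\in\mathbb{Z}}[2j,2j+1),
\]
so that $w\in W$ if and only if $w+1\notin W$. We write $\{w\}=w-\lfloor w\rfloor$ for the fractional part.

The example suggests how a block depends on its phase $t\in[0,1)$. In the coordinate $y$ measured from the start of the block, the losing positions are those with $y+t\in W$, up to a cut. The long moves first reach the block's own losing positions at $y=b$, where $y+t=2h+(t+r)$. If $t+r<1$, this point lies in $W$ and the cut happens at $b$, as in blocks $0$ and $1$. If $t+r\ge1$, it lies in a gap of $W$ and the cut is delayed to $b+1$, as in block $2$. So for $t\in[0,1)$ we put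
\[
t'=\{t+r\},\qquad c=b+\lfloor t+r\rfloor\in\{b,b+1\},\qquad Q=\{y\in[0,c):y+t\in W\}.
\]
With $m=h+\lfloor t+r\rfloor\ge1$ we have
\begin{equation}\label{eq:phase}
c+t=2h+(t+r)+\lfloor t+r\rfloor=2m+t'.
\end{equation}
This is where the evenness of $\lfloor b\rfloor$ enters: in both cases the cut lies at distance $t'$ after the start of an interval of $W$. Since $Q+t=W\cap[t,2m+t')$,
\begin{equation}\label{eq:Q}
Q=[0,1-t)\;\cup\;\bigcup_{j=1}^{m-1}[2j-t,\,2j+1-t)\;\cup\;[2m-t,\,c),
\end{equation}
and the last interval has length $t'$.

To apply Lemma~\ref{lem:unique}(b) we need the set of positions that have an option in $Q$. It should fill the complement of $Q$ in the block $[0,b+c)$, except for the gap $[1-t,1)$, which the previous block has to supply, and it should in turn supply the corresponding gap of the next block.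

\begin{lemma}\label{lem:block}
Let $t\in[0,1)$, let $t',c,Q$ be as above, and put $J=[1-t',1)$. Then
\[
(Q+1)\cup(Q+b)\cup(Q+b+1)=\bigl([1,b+c)\setminus Q\bigr)\cup(b+c+J).
\]
\end{lemma}

\begin{proof}
\emph{The move $1$.} We have $Q+1=\{y\in[1,c+1):y+t\notin W\}$. Its part in $[1,c)$ is $[1,c)\setminus Q$. For $y=c+z$ with $z\in[0,1)$, equation \eqref{eq:phase} gives $y+t=2m+t'+z$ with $t'+z\in[0,2)$, so $y+t\notin W$ exactly when $z\in J$. Hence
\begin{equation}\label{eq:short}
Q+1=\bigl([1,c)\setminus Q\bigr)\cup(c+J).
\end{equation}

\emph{The long moves.} Because the third move is the sum of the other two, $(Q+b)\cup(Q+b+1)$ is the translate by $b$ of $Q\cup(Q+1)$, and this union is almost an interval. By \eqref{eq:Q}, $Q\cap[0,1)=[0,1-t)$, so \eqref{eq:short} gives $Q\cup(Q+1)=[0,1-t)\cup[1,c)\cup(c+J)$ and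
\begin{equation}\label{eq:long}
(Q+b)\cup(Q+b+1)=[b,b+1-t)\cup[b+1,b+c)\cup(b+c+J).
\end{equation}

\emph{Comparison.} Since $Q\subseteq[0,c)$, the right side of the lemma is
\[
\bigl([1,c)\setminus Q\bigr)\cup[c,b+c)\cup(b+c+J).
\]
The pieces $[1,c)\setminus Q$ and $b+c+J$ occur on both sides. The pieces $c+J$ and $[b+1,b+c)$ of the left side lie in $[c,b+c)$, since $b>1$ and $c\le b+1$, and $[b,b+1-t)$ lies in $[1,b+c)$. Two things remain to be shown: $[b,b+1-t)$ misses $Q$, and the left side covers $[c,b+1)$.

If $t+r<1$, then $c=b$ and $t'=t+r$. The interval $[b,b+1-t)$ lies to the right of $Q\subseteq[0,b)$. As $1-t'\le1-t$, the intervals $[b,b+1-t)$ and $c+J=[b+1-t',b+1)$ together cover $[b,b+1)$.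

If $t+r\ge1$, then $c=b+1$ and there is nothing to cover. For $y\in[b,b+1-t)$ we have $y+t\in[2h+r+t,\,2h+1+r)\subseteq[2h+1,2h+2)$, so $y+t\notin W$ and $y\notin Q$.
\end{proof}

Now chain the blocks, starting from phase $0$. For $n\ge0$ let $t_n=\{nr\}$, so that $t_{n+1}=\{t_n+r\}=t_n'$. Let $c_n$, $m_n$ and $Q_n$ be the objects $c$, $m$ and $Q$ for $t=t_n$, and set
\[
O_0=0,\qquad O_{n+1}=O_n+b+c_n,\qquad P=\bigcup_{n\ge0}(O_n+Q_n).
\]
The blocks $[O_n,O_{n+1})$ have length at least $2b$ and tile $\mathbb{R}_{\ge0}$, and $P$ meets block $n$ in $O_n+Q_n$.

\begin{proposition}\label{prop:losing}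
Let $T\subseteq\{3,5,\dots,2h-1\}$ and $S=\{1,b,b+1\}\cup T$. Then $g_S^{-1}(0)=P$.
\end{proposition}

\begin{proof}
Let $U=(P+1)\cup(P+b)\cup(P+b+1)$. By Lemma~\ref{lem:block}, $U$ is the union over $n\ge0$ of the sets $O_n+([1,b+c_n)\setminus Q_n)$, which lie in block $n$, and the sets $O_{n+1}+[1-t_{n+1},1)$, which lie in block $n+1$. So $U$ meets block $n$ in the translate by $O_n$ of
\[
[1-t_n,1)\cup\bigl([1,b+c_n)\setminus Q_n\bigr).
\]
For $n=0$ no earlier block contributes, but then $t_0=0$ and the first interval is empty. By \eqref{eq:Q}, $[1-t_n,1)=[0,1)\setminus Q_n$, so the displayed set is $[0,b+c_n)\setminus Q_n$. Hence $U=\mathbb{R}_{\ge0}\setminus P$.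

It remains to show that $P+s$ misses $P$ for $s\in T$; then $\bigcup_{s\in S}(P+s)=\mathbb{R}_{\ge0}\setminus P$, and Lemma~\ref{lem:unique}(b) finishes the proof. Let $y\in Q_n$. Since $s<b$, we have $y+s<b+c_n$, so $O_n+y+s$ lies in block $n$ and belongs to $P$ only if $y+s\in Q_n$. But $y+t_n\in W$ and $s$ is odd, so $y+s+t_n\notin W$ and $y+s\notin Q_n$.
\end{proof}

\begin{remark}
An even integer $s$ with $2\le s\le 2h$ cannot be added to $S$ without changing the losing set: both $0$ and $s$ lie in $Q_0=W\cap[0,b)$, and no move may join two losing positions.
\end{remark}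

\section{Irrational phase and the failure of periodicity}\label{sec:nonper}

If $r$ is irrational, the blocks have pairwise different phases. This alone does not exclude a period $p$, since a translation by $p$ need not map block boundaries to block boundaries. We therefore use a quantity that depends on the set $P$ alone and is invariant under translation: the lengths of its components, that is, of the maximal intervals contained in $P$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Proposition~\ref{prop:losing}, $g_S^{-1}(0)=P$. Since $r$ is irrational, the numbers $t_n$ are pairwise distinct and $t_n\in(0,1)$ for $n\ge1$. The intervals in \eqref{eq:Q} for $t=t_n$ are then nonempty; consecutive ones are separated by gaps of length $1$, and the last one is followed by the gap $[c_n,c_n+b)$. So the components of $P$ are the translates by $O_n$ of these intervals, and their lengths are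
\[
1-t_n\ \ (\text{first interval of block } n),\qquad 1,\qquad t_{n+1}\ \ (\text{last interval of block } n).
\]
Fix $n\ge1$. Then $1-t_n\ne1$, and $1-t_n\neq1-t_k$ for $k\ne n$. Also $1-t_n\ne t_k$ for $k\ge1$, because $t_n+t_k=1$ would make $(n+k)r$ an integer. Hence $[O_n,O_n+1-t_n)$ is the only component of $P$ of length $1-t_n$.

Suppose there are $p>0$ and $x_0\ge0$ such that, for $x\ge x_0$, $x\in P$ if and only if $x+p\in P$. Choose $n\ge1$ with $O_n>x_0$ and write $[u,v)=[O_n,O_n+1-t_n)$. Choose $\delta>0$ with $\delta\le b$ and $u-\delta\ge x_0$. Then $[u-\delta,u)$ lies in the final gap of block $n-1$ and misses $P$, and $v\notin P$. Translating by $p$, we find that $[u+p,v+p)\subseteq P$, that $[u+p-\delta,u+p)$ misses $P$, and that $v+p\notin P$. So $[u+p,v+p)$ is a second component of length $1-t_n$, a contradiction. Thus $P$ is not ultimately periodic. A period and preperiod of $g_S$ would also be a period and preperiod of $g_S^{-1}(0)$, so $g_S$ is not periodic.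
\end{proof}

\begin{remark}
Irrationality was used only in this last step. If $r=k/l$ with positive integers $k$ and $l$, then $t_{n+l}=t_n$, so $c_{n+l}=c_n$, $Q_{n+l}=Q_n$ and $O_{n+l}=O_n+O_l$, and the indicator function of $P$ is purely periodic with period $O_l$.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:size}]
The first statement is Proposition~\ref{prop:two}. For $k\ge3$ apply Theorem~\ref{thm:main} with $h=k-2$, any irrational $r\in(0,1)$, and $T=\{3,5,\dots,2h-1\}$. The set $T$ has $h-1$ elements, all integers greater than $1$, while $b$ and $b+1$ are irrational. So $|S|=3+(h-1)=k$, and $g_S$ is not periodic.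
\end{proof}

\section{The periodic case and the classification}\label{sec:odd}

Let $S=\{1,b,b+1\}$ with $2h-1<b\le2h$. The point $b$ does not cut a losing interval: below $b$ the losing set is $Q=W\cap[0,2h)$, a union of complete unit intervals. Then $Q\cup(Q+1)=[0,2h)$, so the long moves make exactly $[b,b+2h)$ winning and produce no overflow beyond it. The next block starts at $b+2h$ with phase $0$ again, which suggests the period $b+2h$. Periodicity of the losing set does not by itself give periodicity of $g_S$, so we determine all Nim values. On $[0,2h)$ they should be $\varepsilon$. From most points of $[2h,b+2h)$ the two long moves land one unit apart in $[0,2h)$ and supply both values $0$ and $1$, and the move $1$ should then make the values alternate between $2$ and $3$.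

\begin{proposition}\label{prop:odd}
Let $b=2h-\rho$ with an integer $h\ge1$ and $0\le\rho<1$, let $S=\{1,b,b+1\}$ and $q=b+2h$. Then $g_S$ is purely periodic with period $q$, and on $[0,q)$ it equals
\[
f(z)=\begin{cases}\varepsilon(z), & 0\le z<2h,\\ 2+\varepsilon(z), & 2h\le z<q.\end{cases}
\]
\end{proposition}

\begin{proof}
We apply Lemma~\ref{lem:period}, noting that $b>1$ and $q\ge b+1$. Call the points of $[0,2h)$ \emph{low} and those of $[2h,q)$ \emph{high}; low points have value $0$ or $1$, and high points have value $2$ or $3$.

\emph{Low points $z\in[0,2h)$.} For (i) we consider the three moves.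
\begin{itemize}
\item Move $1$. If $z\ge1$, the direct option has value $1-\varepsilon(z)$. If $z<1$, the wrapped option $2h+(b-1)+z$ is high.
\item Move $b$. If $z\ge b$, the direct option lies in $[0,\rho)$ and has value $0$, while $z\in[2h-1,2h)$ has value $1$. If $z<b$, the wrapped option $2h+z$ is high.
\item Move $b+1$. Since $z<2h<b+1$, the option wraps to $2h+z-1$. If $z\ge1$, it is high. If $z<1$, it lies in $[2h-1,2h)$ and has value $1$, while $f(z)=0$.
\end{itemize}
No option has value $\varepsilon(z)$. For (ii), if $f(z)=1$ then $z\ge1$ and $f(z-1)=0$.

\emph{High points $z=2h+w$ with $w\in[0,b)$.} Here $f(z)=2+\varepsilon(w)$. The move $b$ gives the direct option $\rho+w\in[0,2h)$, which is low. If $\rho+w\ge1$, the move $b+1$ gives the direct option $\rho+w-1$, and the two long moves supply the values $0$ and $1$.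
\begin{itemize}
\item $w\ge1$. The long moves give $0$ and $1$, and $z-1$ is high with value $3-\varepsilon(w)$. All options are direct, and $\operatorname{mex}\{0,1,3-\varepsilon(w)\}=2+\varepsilon(w)$.
\item $w<1$ and $\rho+w\ge1$. The long moves give $0$ and $1$, and $z-1\in[2h-1,2h)$ has value $1$. All options are direct, and the mex is $2=f(z)$.
\item $\rho+w<1$. The direct options $\rho+w$ and $z-1\in[2h-1,2h)$ have values $0$ and $1$, which gives (ii) for $f(z)=2$. The move $b+1$ wraps to $\rho+w-1+q=2h+(2h-1+w)$, which is high with integer part $4h-1$, so its value is $3\ne2$.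
\end{itemize}
Thus (i) and (ii) hold at every point of $[0,q)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
By Lemma~\ref{lem:scale}(a) we may replace $S$ by $\{1,\beta,\beta+1\}$ with $\beta=b/a>1$; periods are divided by $a$. If $\beta=2h-\rho$ with $h\ge1$ and $0\le\rho<1$, Proposition~\ref{prop:odd} gives pure periodicity with period $\beta+2h$, which is $b+2ha$ before scaling. For the classification there are three cases. If $\beta=k/l$ is rational, with positive integers $k$ and $l$, the set equals $\frac1l\{l,k,k+l\}$, and $g_S$ is periodic by Lemma~\ref{lem:scale}(b). If $\beta$ is irrational and $\lfloor\beta\rfloor=2h-1$ is odd, then $\beta=2h-\rho$ with $\rho\in(0,1)$, and $g_S$ is periodic as just shown. If $\beta$ is irrational and $\lfloor\beta\rfloor$ is even, then $\lfloor\beta\rfloor=2h$ with $h\ge1$ because $\beta>1$, and $g_S$ is not periodic by Theorem~\ref{thm:main} with $r=\beta-2h$ and $T=\emptyset$.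
\end{proof}

\begin{thebibliography}{9}
\bibitem{Moriwaki} Yuto Moriwaki, \emph{Subtraction Nim with Continuous Parameters}, arXiv:2606.11658 (2026).
\end{thebibliography}
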